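\title{The largest $t$-intersecting $k$-Sperner families when $n+t$ is even}

\begin{abstract}
Let $n>t\ge 1$ with $n+t$ even, and let $k\ge1$. We prove that a family of subsets of an $n$-element set in which any two members share at least $t$ elements, and which contains no chain of $k+1$ sets, has at most $\sum_{i=0}^{k-1}\binom{n}{(n+t)/2+i}$ members. The bound is attained. We determine when the extremal family is unique, prove a weighted version that covers the product measure $\mu_p$ for $\frac12\le p<1$, and give a bound for $n+t$ odd. The proof follows the lowest member of the family on a random maximal chain and balances each level below $(n+t)/2$ against a partner level above it.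
\end{abstract}

\section{The problem and the results}

Throughout, $n,t,k$ are positive integers, $[n]=\{1,\dots,n\}$, and $2^{[n]}$ is the power set of $[n]$. \emph{Level $j$} is the family $\binom{[n]}{j}$ of all $j$-element subsets of $[n]$, and $\binom nj=0$ for $j>n$. A family $\mathcal F\subseteq 2^{[n]}$ is \emph{$t$-intersecting} if $|A\cap B|\ge t$ for all $A,B\in\mathcal F$; the case $A=B$ says that every member has at least $t$ elements. It is \emph{$k$-Sperner} if it does not contain $k+1$ sets $A_0\subsetneq A_1\subsetneq\dots\subsetneq A_k$. How large can a family with both properties be?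

To guess the answer, consider unions of full levels. The smallest intersection of two $j$-sets has size $\max(2j-n,0)$, so level $j$ is $t$-intersecting exactly when $j\ge(n+t)/2$. A union of full levels is $k$-Sperner exactly when it has at most $k$ levels. Suppose that $n+t$ is even and $n>t$, and put
\[
s=\frac{n+t}{2},\qquad m=\frac{n-t}{2}\ge1,
\]
so that $n=s+m$ and $t=s-m$. Since $s>n/2$, the numbers $\binom nj$ decrease from $j=s$ on, and the best union of full levels is
\[
\mathcal F^*=\{A\subseteq[n]: s\le|A|\le s+k-1\}.
\]
It is $t$-intersecting because $|A\cap B|\ge|A|+|B|-n\ge 2s-n=t$. Other families may use parts of levels below $s$, and these levels can be large: $\binom{n}{s-1}/\binom ns=s/(m+1)\ge1$. The question, which we take from \cite{YZ}, is whether $|\mathcal F^*|$ is nevertheless the maximum. It is.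

\begin{theorem}\label{thm:main}
Let $n>t$ with $n+t$ even. If $\mathcal F\subseteq2^{[n]}$ is $t$-intersecting and $k$-Sperner, then
\[
|\mathcal F|\le\sum_{i=0}^{k-1}\binom{n}{s+i},
\]
and $\mathcal F^*$ attains this bound.
\end{theorem}

\begin{theorem}\label{thm:equality}
Let $n>t$ with $n+t$ even. If $k\le m+1$ or $t\ge2$, then equality in Theorem~\ref{thm:main} holds only for $\mathcal F=\mathcal F^*$. If $t=1$ and $k\ge m+2$, then the extremal family is not unique.
\end{theorem}

The proof of Theorem~\ref{thm:main} works unchanged when a set is given a weight that depends on its size. Positive numbers $v(0),\dots,v(n)$ are \emph{log-concave} if $v(j)^2\ge v(j-1)v(j+1)$ for $1\le j\le n-1$, that is, if the ratios $v(j+1)/v(j)$ are nonincreasing.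

\begin{theorem}\label{thm:weighted}
Let $n>t$ with $n+t$ even. Let $\omega\colon\{0,\dots,n\}\to(0,\infty)$ be such that the numbers $v(j)=\binom nj\omega(j)$ are log-concave and $\omega(s-a)\le\omega(s+a-1)$ for $1\le a\le m$ (the latter holds, for example, if $\omega$ is nondecreasing). Put $v(j)=0$ for $j>n$. Then every $t$-intersecting $k$-Sperner family $\mathcal F\subseteq2^{[n]}$ satisfies
\[
\sum_{A\in\mathcal F}\omega(|A|)\le\max_{s\le j\le n}\ \sum_{i=0}^{k-1}v(j+i),
\]
and this bound is attained. In particular, this holds for the product measure $\mu_p$, given by $\omega(j)=p^j(1-p)^{n-j}$, when $\frac12\le p<1$.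
\end{theorem}

For the other parity the method gives the following bound.

\begin{proposition}\label{prop:odd}
Let $n>t$ with $n+t$ odd, and let $r=(n+t-1)/2$. Every $t$-intersecting $k$-Sperner family $\mathcal F\subseteq2^{[n]}$ satisfies
\[
|\mathcal F|\le\sum_{i=1}^{k}\binom{n}{r+i}+\frac{n-r}{n}\left[\binom nr-\binom n{r+k}\right].
\]
\end{proposition}

The proofs of Theorems~\ref{thm:main} and~\ref{thm:weighted} are self-contained. Theorem~\ref{thm:equality} (for $t\ge2$) and Proposition~\ref{prop:odd} also use Katona's intersecting shadow theorem \cite{Katona}, recalled as Theorem~\ref{thm:katona}.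

\section{Random chains, and the case $n=3$}\label{sec:idea}

A \emph{maximal chain} is a sequence $C\colon\emptyset=C_0\subset C_1\subset\dots\subset C_n=[n]$ with $|C_j|=j$. From now on $C$ is chosen uniformly among the $n!$ maximal chains. A given $j$-set lies on $j!\,(n-j)!$ of them, so $C_j$ is uniformly distributed on level $j$. By linearity of expectation, for every family $\mathcal F$ and every weight $\omega$, with $v(j)=\binom nj\omega(j)$,
\begin{equation}\label{eq:chain}
\sum_{A\in\mathcal F}\omega(|A|)=\sum_{A\in\mathcal F}v(|A|)\Pr[A\in C]=\mathbb E\sum_{A\in\mathcal F\cap C}v(|A|).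
\end{equation}

Each of the two conditions on $\mathcal F$, taken alone, has its own natural argument. If $\mathcal F$ is $k$-Sperner, then $\mathcal F\cap C$ has at most $k$ members, of different sizes, and \eqref{eq:chain} with $\omega\equiv1$ bounds $|\mathcal F|$ by the sum of the $k$ largest binomial coefficients $\binom nj$. If $\mathcal F$ is $1$-intersecting, then it contains at most one of $A$ and $[n]\setminus A$, so $|\mathcal F|\le2^{n-1}$; for odd $n$ this is the bound of Theorem~\ref{thm:main} with $t=1$ and $k\ge m+1$. The first argument looks at one chain at a time and cannot see the intersection condition, which is almost empty on a chain. The second pairs low sets with high sets and cannot see chains. The proof has to join them, and the smallest case shows how.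

\begin{example}\label{ex:three}
Let $n=3$, $t=1$, $k=2$, so $s=2$ and the claimed bound is $\binom32+\binom33=4$. In \eqref{eq:chain} the sets of sizes $1,2,3$ on a chain have weights $3,3,1$. Let $f$ be the size of the smallest member of $\mathcal F$ on $C$. At most two members lie on $C$, so their total weight is at most $3+3=6$ if $f=1$, at most $3+1=4$ if $f=2$, and at most $1$ if $f\ge3$ or if $C$ carries no member.

If $\mathcal F$ contains no singleton, every chain contributes at most $4$, and $|\mathcal F|\le4$. Otherwise $\mathcal F$ contains exactly one singleton $\{x\}$, since distinct singletons are disjoint. The chains with $C_1=\{x\}$ have probability $\frac13$, and each may exceed the target $4$ by $6-4=2$. But no subset of $[3]\setminus\{x\}$ belongs to $\mathcal F$, because it is disjoint from $\{x\}$. So the chains with $C_2=[3]\setminus\{x\}$, which also have probability $\frac13$, carry no member below level $3$ and fall short of the target by at least $4-1=3$. Hence $|\mathcal F|\le4+\frac23-\frac33<4$.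

For $k=3$ the bound is again $4$, but a chain with $f=1$ may contribute $3+3+1=7$. Now the gain $\frac33$ and the loss $\frac33$ cancel, and indeed the four sets that contain $x$ form a second extremal family.
\end{example}

The example suggests the plan. A chain whose lowest member is below level $s$ gains weight, and a chain whose lowest member is above level $s$ loses weight. The intersection condition forces late starts whenever there are early starts; this is a statement about shadows (Section~\ref{sec:shadows}). The gain and the loss at each level are computed in Section~\ref{sec:windows}, and Section~\ref{sec:proof} shows that the losses cover the gains.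

\section{Shadows and partner levels}\label{sec:shadows}

In Example~\ref{ex:three} a member $A$ of size $i$ excludes a set $B$ that meets it in $t-1$ elements. The largest such sets are the complements $B=[n]\setminus L$, where $L\subseteq A$ has $i-t+1$ elements. To count the excluded sets we must count the sets $L$. For $\mathcal A\subseteq\binom{[n]}{i}$ and $0\le l\le i$, the \emph{$l$-shadow} $\partial_l\mathcal A$ is the family of $l$-sets contained in at least one member of $\mathcal A$.

\begin{theorem}[Katona \cite{Katona}]\label{thm:katona}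
Let $\mathcal A\subseteq\binom{[n]}i$ be $t$-intersecting, $t\le i$, and $i-t\le l\le i$. Then
\[
|\partial_l\mathcal A|\ge|\mathcal A|\binom{2i-t}{l}\Big/\binom{2i-t}{i}.
\]
\end{theorem}

For Theorems~\ref{thm:main} and~\ref{thm:weighted} a weak form is enough, and it has a short proof by linear algebra.

\begin{lemma}\label{lem:shadow}
Let $\mathcal A\subseteq\binom{[n]}i$ be $t$-intersecting, $t\le i$, and $i-t\le l\le i$. Then $|\partial_l\mathcal A|\ge|\mathcal A|$.
\end{lemma}

\begin{proof}
For $0\le j\le i$ let $N_j$ be the matrix with rows indexed by $\mathcal A$ and columns indexed by $\binom{[n]}j$, whose $(A,J)$ entry is $1$ if $J\subseteq A$ and $0$ otherwise. The nonzero columns of $N_l$ are those indexed by $\partial_l\mathcal A$, so it suffices to prove that the columns of $N_l$ span $\mathbb R^{\mathcal A}$.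

The $(A,B)$ entry of $N_jN_j^T$ counts the $j$-sets inside $A\cap B$, so it equals $\binom{|A\cap B|}{j}$, a polynomial of degree $j$ in $|A\cap B|$. For $A\ne B$ in $\mathcal A$ we have $t\le|A\cap B|\le i-1$, and these $d=i-t$ values are the roots of
\[
q(x)=\prod_{\mu=t}^{i-1}(x-\mu),\qquad\text{while}\qquad q(i)=d!\,.
\]
The polynomials $\binom x0,\dots,\binom xd$ have degrees $0,\dots,d$, so we can write $q(x)=\sum_{j=0}^d\alpha_j\binom xj$ with real $\alpha_j$. Comparing entries gives $\sum_{j=0}^d\alpha_jN_jN_j^T=d!\,I$. Thus every $y\in\mathbb R^{\mathcal A}$ equals $\frac1{d!}\sum_{j=0}^d\alpha_jN_j(N_j^Ty)$, and the columns of $N_0,\dots,N_d$ together span $\mathbb R^{\mathcal A}$.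

It remains to show that for $j\le d$ the columns of $N_j$ lie in the column space of $N_l$. Here $j\le d\le l\le i$. Let $M$ be the matrix with rows indexed by $l$-sets $L$ and columns indexed by $j$-sets $J$, with entry $1$ if $J\subseteq L$ and $0$ otherwise. The $(A,J)$ entry of $N_lM$ counts the $l$-sets $L$ with $J\subseteq L\subseteq A$, so $N_lM=\binom{i-j}{l-j}N_j$ with $\binom{i-j}{l-j}>0$. The columns of $N_lM$ are linear combinations of the columns of $N_l$, and the claim follows.
\end{proof}

The hypothesis $l\ge i-t$ is needed. If $2i-t\le n$, the family of all $i$-subsets of $[2i-t]$ is $t$-intersecting with $\binom{2i-t}{i}=\binom{2i-t}{i-t}$ members, and for $l<i-t$ its $l$-shadow has only $\binom{2i-t}l<\binom{2i-t}{i-t}$ members.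

The excluded sets $[n]\setminus L$ have size $n-(i-t+1)$. We therefore call
\[
i'=n+t-1-i
\]
the \emph{partner} of level $i$. For $t\le i\le n$ we have $t-1\le i'\le n-1$. For a family $\mathcal U$ let $\mathcal U_j=\mathcal U\cap\binom{[n]}j$.

\begin{lemma}\label{lem:partner}
Let $\mathcal U\subseteq2^{[n]}$ be $t$-intersecting and $t\le i\le n$. Then
\[
\text{\rm(a)}\quad|\mathcal U_i|+|\mathcal U_{i'}|\le\binom n{i'},\qquad\qquad
\text{\rm(b)}\quad\frac{i}{i-t+1}|\mathcal U_i|+|\mathcal U_{i'}|\le\binom n{i'}.
\]
\end{lemma}

\begin{proof}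
Let $l=i-t+1=n-i'$. Then $i-t\le l\le i$, because $t\ge1$. If $L\in\partial_l\mathcal U_i$, say $L\subseteq A\in\mathcal U_i$, then $B=[n]\setminus L$ has size $i'$ and $|A\cap B|=i-l=t-1$, so $B\notin\mathcal U$. Distinct sets $L$ give distinct sets $B$, hence $|\partial_l\mathcal U_i|+|\mathcal U_{i'}|\le\binom n{i'}$. Lemma~\ref{lem:shadow} gives (a). Theorem~\ref{thm:katona} gives (b), since
\[
\binom{2i-t}{i-t+1}\Big/\binom{2i-t}{i}=\binom{2i-t}{i-t+1}\Big/\binom{2i-t}{i-t}=\frac{i}{i-t+1}.\qedhere
\]
\end{proof}

Part (b) implies part (a), and is stronger exactly when $t\ge2$; we keep (a) apart because its proof does not use Theorem~\ref{thm:katona}.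

When $n+t$ is even, $i\mapsto i'$ maps the levels $t,\dots,s-1$ bijectively onto the levels $n-1,\dots,s$, with $(s-a)'=s+a-1$; level $n$ is left over. Summing (a) over $t\le i\le s-1$ and adding $|\mathcal U_n|\le1$ gives $|\mathcal U|\le\sum_{j\ge s}\binom nj$. This proves Theorem~\ref{thm:main} for $k\ge m+1$. For smaller $k$ the lemma, applied to $\mathcal F$ itself, gives nothing better, and we shall apply it to a larger family instead.

\section{The best $k$ levels from a given level up}\label{sec:windows}

A chain whose lowest member has size $i$ contributes to \eqref{eq:chain} at most the total weight of the best $k$ levels among $i,\dots,n$. We need to know how this quantity changes when $i$ increases by one. Let $v(0),\dots,v(n)>0$ be log-concave and $v(j)=0$ for $j>n$. Define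
\[
W(i)=\max\Big\{\sum_{j\in J}v(j): J\subseteq\{i,\dots,n\},\ |J|\le k\Big\}\qquad(0\le i\le n+1),
\]
so $W(n+1)=0$, and for $0\le i\le n$ put
\[
D(i)=W(i)-W(i+1),\qquad\rho(i)=\max\Big\{0,\ 1-\frac{v(i+k)}{v(i)}\Big\}.
\]

\begin{lemma}\label{lem:window}
For $0\le i\le n$ the following hold.
\begin{enumerate}
\item[(a)] If $i<n$, then $\rho(i)\le\rho(i+1)$.
\item[(b)] $D(i)=v(i)\rho(i)$.
\item[(c)] If $v(i)>v(i+k)$, then $W(i)=\sum_{j=0}^{k-1}v(i+j)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\lambda(j)=v(j+1)/v(j)$ for $0\le j\le n$. By log-concavity, and since $\lambda(n)=0$, the numbers $\lambda(0),\dots,\lambda(n)$ are nonnegative and nonincreasing.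

(a) It suffices to show $v(i+1+k)/v(i+1)\le v(i+k)/v(i)$. If $i+k\ge n$, the left side is $0$. Otherwise the two sides are $\prod_{j=1}^{k}\lambda(i+j)$ and $\prod_{j=1}^{k}\lambda(i+j-1)$, and the inequality holds factor by factor.

(b), (c) Let $c$ be the least index with $\lambda(c)<1$. Then $v$ is nondecreasing on $\{0,\dots,c\}$ and nonincreasing on $\{c,c+1,\dots\}$. In particular,
\begin{equation}\label{eq:unimodal}
v(x)\ge\min\{v(a),v(b)\}\qquad\text{whenever }a\le x\le b.
\end{equation}

Suppose first that $v(i)\le v(i+k)$. Then $\rho(i)=0$, and $i+k\le n$ because $v(i+k)>0$. By \eqref{eq:unimodal}, $v(i+j)\ge v(i)$ for $1\le j\le k$. If an optimal set $J$ for $W(i)$ contains $i$, it has at most $k-1$ further elements, so it misses some $i+j$ with $1\le j\le k$, and replacing $i$ by $i+j$ does not lower the sum. Hence $W(i)=W(i+1)$ and $D(i)=0$.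

Suppose now that $v(i)>v(i+k)$. Then $c<i+k$, since otherwise $v$ would be nondecreasing on $\{i,\dots,i+k\}$. So $v(x)\le v(i+k)$ for all $x\ge i+k$, while \eqref{eq:unimodal} gives $v(i+j)\ge v(i+k)$ for $0\le j\le k$. Since $v$ vanishes beyond $n$, $W(i)$ is the sum of the $k$ largest terms of the sequence $v(i),v(i+1),\dots$, and these may be taken to be the first $k$ terms. The same holds for $W(i+1)$ and the sequence $v(i+1),v(i+2),\dots$. Thus $W(i)=\sum_{j=0}^{k-1}v(i+j)$, $W(i+1)=\sum_{j=1}^{k}v(i+j)$, and $D(i)=v(i)-v(i+k)=v(i)\rho(i)$.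
\end{proof}

The point of (a) and (b) is that the right quantity to compare across levels is $D(i)/v(i)$ and not $D(i)$. For $v(j)=\binom4j$, $t=2$, $k=3$ the levels $2$ and $3$ are partners, and the gain $D(2)=6$ exceeds the loss $D(3)=4$, while $\rho(2)=\rho(3)=1$. The factors $\binom ni$ and $\binom n{i'}$ will be absorbed when the counts in Lemma~\ref{lem:partner} are turned into probabilities.

The binomial coefficients $v(j)=\binom nj$ are log-concave, since $\lambda(j)=\frac{n-j}{j+1}$ decreases. Moreover $\lambda(j)<1$ for $j\ge n/2$, so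
\begin{equation}\label{eq:binom}
\binom ni>\binom n{i+1}\quad\text{and}\quad\binom ni>\binom n{i+k}\qquad\text{for }\ n/2\le i\le n.
\end{equation}

\section{The lowest member on a random chain}\label{sec:proof}

In this section $n>t$ has either parity until the final proofs. Let $\mathcal F$ be $t$-intersecting and $k$-Sperner, let $\omega>0$ be a weight with $v(j)=\binom nj\omega(j)$ log-concave, and let $W,D,\rho$ be as in Section~\ref{sec:windows}. Let $f=f(C)$ be the smallest size of a member of $\mathcal F\cap C$, with $f(C)=n+1$ if $\mathcal F\cap C=\emptyset$. Then $t\le f\le n+1$. The members of $\mathcal F\cap C$ are at most $k$ in number and have distinct sizes, all at least $f$. So for every chain $C$,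
\begin{equation}\label{eq:pointwise}
\sum_{A\in\mathcal F\cap C}v(|A|)\le W(f(C)),
\end{equation}
and by \eqref{eq:chain} the weight of $\mathcal F$ is at most $\mathbb E\,W(f)$. This is the only use of the $k$-Sperner property.

To compare $W(f)$ with the value of $W$ at a base level $b$, where $t\le b\le n+1$, we telescope:
\[
W(f)=W(b)+\sum_{i=t}^{b-1}D(i)\,\mathbf 1[f\le i]-\sum_{i=b}^{n}D(i)\,\mathbf 1[f>i].
\]
Indeed, if $f\le b$, the second sum vanishes and the first is $D(f)+\dots+D(b-1)=W(f)-W(b)$; if $f>b$, the first sum vanishes and the second is $D(b)+\dots+D(f-1)=W(b)-W(f)$. Taking expectations,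
\begin{equation}\label{eq:telescope}
\mathbb E\,W(f)=W(b)+\sum_{i=t}^{b-1}D(i)\Pr[f\le i]-\sum_{i=b}^{n}D(i)\Pr[f>i].
\end{equation}

The event $f\le i$ concerns all levels up to $i$, whereas Lemma~\ref{lem:partner} concerns single levels. Passing to the family of all supersets of members of $\mathcal F$ removes this mismatch. That family need not be $k$-Sperner, but it is still $t$-intersecting, which is all that Lemma~\ref{lem:partner} requires.

\begin{lemma}\label{lem:prob}
Let $t\le i\le n$ and $i'=n+t-1-i$. Then
\[
\text{\rm(a)}\quad\binom ni\Pr[f\le i]\le\binom n{i'}\Pr[f>i'],\qquad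
\text{\rm(b)}\quad\frac{i}{i-t+1}\binom ni\Pr[f\le i]\le\binom n{i'}\Pr[f>i'].
\]
\end{lemma}

\begin{proof}
Let $\mathcal U$ be the family of all subsets of $[n]$ that contain a member of $\mathcal F$. If $U\supseteq A$ and $U'\supseteq A'$ with $A,A'\in\mathcal F$, then $|U\cap U'|\ge|A\cap A'|\ge t$, so $\mathcal U$ is $t$-intersecting. If $f\le j\le n$, then $C_j\supseteq C_f\in\mathcal F$, so $C_j\in\mathcal U$. As $C_j$ is uniform on level $j$, this gives $\binom nj\Pr[f\le j]\le|\mathcal U_j|$ for $0\le j\le n$. Using this for $j=i$ and for $j=i'$, together with Lemma~\ref{lem:partner}(a),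
\[
\binom ni\Pr[f\le i]\le|\mathcal U_i|\le\binom n{i'}-|\mathcal U_{i'}|\le\binom n{i'}\bigl(1-\Pr[f\le i']\bigr)=\binom n{i'}\Pr[f>i'].
\]
Part (b) follows in the same way, with Lemma~\ref{lem:partner}(b) in the middle step and the factor $\frac{i}{i-t+1}$ on the first two terms.
\end{proof}

Now let $t\le i<i'$ and suppose that $\omega(i)\le\omega(i')$. By Lemma~\ref{lem:window}(a), $0\le\rho(i)\le\rho(i')$. With Lemma~\ref{lem:window}(b) and Lemma~\ref{lem:prob}(a) we obtain the inequality on which everything rests: the gain at level $i$ is covered by the loss at its partner,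
\begin{equation}\label{eq:pair}
\begin{aligned}
D(i)\Pr[f\le i]&=\rho(i)\,\omega(i)\binom ni\Pr[f\le i]\le\rho(i')\,\omega(i')\binom ni\Pr[f\le i]\\
&\le\rho(i')\,\omega(i')\binom n{i'}\Pr[f>i']=D(i')\Pr[f>i'].
\end{aligned}
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:weighted}]
Let $n+t$ be even and take $b=s$ in \eqref{eq:telescope}. As $i$ runs through $t,\dots,s-1$, its partner $i'>i$ runs through $n-1,\dots,s$, so
\begin{equation}\label{eq:even}
\mathbb E\,W(f)=W(s)-\sum_{i=t}^{s-1}\Bigl(D(i')\Pr[f>i']-D(i)\Pr[f\le i]\Bigr)-D(n)\Pr[f>n].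
\end{equation}
Writing $i=s-a$ with $1\le a\le m$, the hypothesis $\omega(s-a)\le\omega(s+a-1)$ says that $\omega(i)\le\omega(i')$. By \eqref{eq:pair} every term of the sum in \eqref{eq:even} is nonnegative, and $D(n)\ge0$. With \eqref{eq:chain} and \eqref{eq:pointwise} this gives $\sum_{A\in\mathcal F}\omega(|A|)\le W(s)$.

It remains to identify $W(s)$. Let $j^*$ be the least $j\in\{s,\dots,n\}$ with $v(j)>v(j+k)$; it exists because $v(n)>0=v(n+k)$. For $s\le j<j^*$ we have $\rho(j)=0$, so $D(j)=0$ by Lemma~\ref{lem:window}(b). Hence $W(s)=W(j^*)=\sum_{i=0}^{k-1}v(j^*+i)$ by Lemma~\ref{lem:window}(c). On the other hand, $\sum_{i=0}^{k-1}v(j+i)\le W(s)$ for every $j\ge s$, by the definition of $W$. So $W(s)$ equals the maximum in the theorem. The family $\{A:j^*\le|A|\le j^*+k-1\}$ has weight $W(s)$, occupies at most $k$ levels, and is $t$-intersecting because $j^*\ge s$.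

For $\omega(j)=p^j(1-p)^{n-j}$ with $\frac12\le p<1$ we have $\omega(j+1)/\omega(j)=\frac p{1-p}\ge1$, so $\omega$ is nondecreasing, and $v(j+1)/v(j)=\frac{n-j}{j+1}\cdot\frac{p}{1-p}$ decreases, so $v$ is log-concave.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $\omega\equiv1$ in the preceding proof. Since $s>n/2$, \eqref{eq:binom} gives $j^*=s$. So the bound is $W(s)=\sum_{i=0}^{k-1}\binom n{s+i}$, and the family that attains it is $\mathcal F^*$.
\end{proof}

\begin{remark}
The parity of $n+t$ ensures that no level is its own partner. The condition $n>t$ only excludes a trivial case: for $n=t$ we have $\mathcal F\subseteq\{[n]\}$. The other hypotheses cannot be dropped.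
\begin{itemize}
\item The bound of Theorem~\ref{thm:main} fails for $t=0$: for $n=2$, $k=3$ the whole power set has $4$ members, and $\binom21+\binom22+\binom23=3$.
\item The comparison of $\omega(i)$ with $\omega(i')$ is needed. Let $n=3$, $t=1$, $k=3$ and $0<p<\frac12$. The sets containing a fixed element have $\mu_p$-measure $p$, the bound in Theorem~\ref{thm:weighted} would be $3p^2(1-p)+p^3$, and $p-3p^2(1-p)-p^3=p(1-p)(1-2p)>0$.
\item Log-concavity is needed. Let $n=5$, $t=1$, $k=2$, $\omega(5)=8$ and $\omega(j)=1$ for $j\le4$. Then $v(3),v(4),v(5)=10,5,8$, the bound would be $15$, and $\binom{[5]}3\cup\{[5]\}$ has weight $18$.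
\end{itemize}
\end{remark}

\section{The case of equality}

Example~\ref{ex:three} shows what to look for: uniqueness holds when the gain at level $s-1$ is strictly smaller than the loss at level $s$. In \eqref{eq:pair} there are two inequalities, and each hypothesis of Theorem~\ref{thm:equality} makes one of them strict.

\begin{proof}[Proof of Theorem~\ref{thm:equality}]
Let $\omega\equiv1$, $v(j)=\binom nj$, and suppose that $|\mathcal F|=W(s)$. Then $|\mathcal F|=\mathbb E\,W(f)=W(s)$. Every chain has positive probability, so equality holds in \eqref{eq:pointwise} for every $C$, and every term of the sum in \eqref{eq:even} is zero. We use the term with $i=s-1$, which is present because $s-1\ge t$ (here $m\ge1$ is used); its partner is $i'=s$. Put $p=\Pr[f\le s-1]$ and $P=\Pr[f>s]$. Equality holds throughout \eqref{eq:pair}: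
\begin{equation}\label{eq:tight}
\rho(s-1)\binom n{s-1}p=\rho(s)\binom n{s-1}p=\rho(s)\binom nsP .
\end{equation}
By \eqref{eq:binom}, $\rho(s)=1-\binom n{s+k}/\binom ns>0$.

\emph{Step 1: $p=0$ if $k\le m+1$.} Let $g(i)=\binom n{i+k}/\binom ni$. Since $s-1+k\le s+m=n$, we have $g(s-1)>0$, and
\[
\frac{g(s)}{g(s-1)}=\frac{\binom n{s+k}/\binom n{s+k-1}}{\binom ns/\binom n{s-1}}=\frac{n-s-k+1}{n-s+1}\cdot\frac{s}{s+k}<1 .
\]
So $1-g(s-1)<1-g(s)=\rho(s)$. Together with $0<\rho(s)$ this gives $\rho(s-1)<\rho(s)$, and the first equality in \eqref{eq:tight} forces $p=0$.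

\emph{Step 2: $p=0$ if $t\ge2$.} The second equality in \eqref{eq:tight} gives $\binom n{s-1}p=\binom nsP$. Lemma~\ref{lem:prob}(b) with $i=s-1$ gives $\frac{s-1}{s-t}\binom n{s-1}p\le\binom nsP$, and $\frac{s-1}{s-t}>1$ for $t\ge2$. Hence $p=0$.

\emph{Step 3: $\mathcal F=\mathcal F^*$ if $p=0$.} By \eqref{eq:tight}, $P=0$, so $f(C)=s$ for every chain $C$. Equality in \eqref{eq:pointwise} says that the sizes of the members of $\mathcal F\cap C$ form a set $J\subseteq\{s,\dots,n\}$ with $|J|\le k$ and $\sum_{j\in J}\binom nj=W(s)$. By \eqref{eq:binom} the numbers $\binom nj$ are positive and strictly decreasing for $s\le j\le n$, so the only such set is $J=\{s,\dots,\min(s+k-1,n)\}$. Thus $\mathcal F\cap C=\mathcal F^*\cap C$ for every $C$. Every subset of $[n]$ lies on some maximal chain, so $\mathcal F=\mathcal F^*$.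

\emph{Non-uniqueness.} Let $t=1$ and $k\ge m+2$. Then $n=2m+1$, $s=m+1$, and $\mathcal F^*=\{A:|A|\ge m+1\}$. Choose $A_0$ with $|A_0|=m+1$, let $B_0=[n]\setminus A_0$, and let $\mathcal G=(\mathcal F^*\setminus\{A_0\})\cup\{B_0\}$. Since $|B_0|=m$, we have $B_0\notin\mathcal F^*$, so $|\mathcal G|=|\mathcal F^*|$ and $\mathcal G\ne\mathcal F^*$. The set $B_0$ is nonempty, and a set disjoint from $B_0$ is a subset of $A_0$; the only such set with at least $m+1$ elements is $A_0\notin\mathcal G$. So $\mathcal G$ is $1$-intersecting. It occupies the $m+2\le k$ levels $m,\dots,2m+1$, so it is $k$-Sperner.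
\end{proof}

\section{The case $n+t$ odd}

Let $n+t$ be odd and $r=(n+t-1)/2$. Now $r'=r$: one level is its own partner, and no loss is available to cover its gain. Lemma~\ref{lem:prob}(b) still bounds the probability of that gain.

\begin{proof}[Proof of Proposition~\ref{prop:odd}]
From $t\ge1$ and $n\ge t+1$ we get $r\ge n/2$ and $t\le r\le n-1$. Let $\omega\equiv1$ and take $b=r+1$ in \eqref{eq:telescope}. As $i$ runs through $t,\dots,r-1$, its partner $i'=2r-i>i$ runs through $n-1,\dots,r+1$. Hence
\[
\mathbb E\,W(f)=W(r+1)+D(r)\Pr[f\le r]-\sum_{i=t}^{r-1}\Bigl(D(i')\Pr[f>i']-D(i)\Pr[f\le i]\Bigr)-D(n)\Pr[f>n].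
\]
By \eqref{eq:chain}, \eqref{eq:pointwise} and \eqref{eq:pair},
\[
|\mathcal F|\le W(r+1)+D(r)\Pr[f\le r].
\]
Let $p=\Pr[f\le r]$. Since $r-t+1=n-r$, Lemma~\ref{lem:prob}(b) with $i=i'=r$ reads $\frac r{n-r}\,p\le1-p$, that is, $p\le\frac{n-r}n$. Finally, \eqref{eq:binom} applies to $i=r$ and $i=r+1$, so Lemma~\ref{lem:window} gives $W(r+1)=\sum_{i=1}^k\binom n{r+i}$ and $D(r)=\binom nr-\binom n{r+k}\ge0$.
\end{proof}

\begin{remark}
We do not claim that Proposition~\ref{prop:odd} is sharp. For $k\ge n-r+1$ it is: the bound becomes $\sum_{j>r}\binom nj+\binom{n-1}r$, because $\frac{n-r}n\binom nr=\binom{n-1}r$, and this is the size of $\{A:|A\cap[n-1]|\ge r\}$, which is $t$-intersecting since $2r-(n-1)=t$ and occupies the $n-r+1$ levels $r,\dots,n$. So for this parity a partial level can beat every union of full levels. For $n=4$, $t=k=1$ the bound is $4+\frac12(6-4)=5$, but the maximum is $4$, attained by level $3$. Indeed, a family containing a singleton or $[4]$ has one member. Otherwise it has $a\le3$ sets of size $2$ (one from each complementary pair at most), and these exclude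 the $3$-sets above them: at least two if $a=1$ and at least three if $a\ge2$. The total is at most $4$ in each case.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Katona}
Katona, \emph{Intersection theorems for systems of finite sets}, Acta Math. Acad. Sci. Hungar. 15 (1964).

\bibitem{YZ}
Jia-Bao Yang, Leilei Zhang, \emph{Counterexamples to the Balogh-Linz-Patk\'os Conjecture}, arXiv:2607.03026 (2026).

\end{thebibliography}
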